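# Minimal polynomials of $\sum_{n\ge 0} z^{p^n}$ modulo prime powers

## 1. The degree of a minimal polynomial modulo $p^\gamma$

**Theorem 1.** Let $p$ be a prime, let $\Phi(z)=\sum_{n\ge0}z^{p^n}$, let $\gamma\ge1$, and let $d_\gamma$ be the least $d$ with $v_p(d!)\ge\gamma$. Then every minimal polynomial for the modulus $p^\gamma$ has degree $d_\gamma$.

Moreover, one of them is explicit. Put $c_k=\frac{p^k-1}{p-1}$, define
$$A_0(z,t)=t,\qquad A_{k+1}(z,t)=A_k(z,t)^p-p^{(p-1)c_k}A_k(z^p,\,t-z)\quad(k\ge0),\tag{1}$$
and for $d\ge0$ with base-$p$ expansion $d=\sum_i d_ip^i$ put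
$$P_d(z,t)=\prod_i A_i(z,t)^{d_i}.\tag{2}$$
Then $P_{d_\gamma}$ is a minimal polynomial for the modulus $p^\gamma$.

Let us unpack the terms. Two power series are equal *modulo $p^\gamma$* if, for every $i$, their coefficients of $z^i$ agree modulo $p^\gamma$. The number $v_p(\alpha)$ is the exponent of the largest power of $p$ dividing the integer $\alpha$. Integral coefficients means coefficients in $\mathbb Z$. Throughout, "degree", "monic" and "leading coefficient" refer to the variable $t$, so the leading coefficient of a polynomial in $\mathbb Z[z,t]$ is an element of $\mathbb Z[z]$.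

**Definition.** A polynomial $A(z,t)\in\mathbb Z[z,t]$ is *minimal for the modulus $p^\gamma$* if it is monic, if $A(z,\Phi(z))=0$ modulo $p^\gamma$, and if no monic $B\in\mathbb Z[z,t]$ of smaller degree satisfies $B(z,\Phi(z))=0$ modulo $p^\gamma$.

Here is a small example. For $p=2$ we have $\Phi=z+z^2+z^4+z^8+\cdots$, and squaring gives
$$\Phi(z)^2=\sum_n z^{2^{n+1}}+2\sum_{m<n}z^{2^m+2^n}=\Phi(z)-z+2\sum_{m<n}z^{2^m+2^n}.\tag{3}$$
So $t^2-t+z$ vanishes at $\Phi$ modulo $2$. No monic polynomial of degree $1$ does: $\Phi(z)+b_0(z)=0$ modulo $2$ would make $\Phi$ a polynomial modulo $2$, but infinitely many of its coefficients equal $1$. In degree $0$ the only monic polynomial is $1$. Hence $t^2-t+z$ is minimal for the modulus $2$, and $d_1=2$ because $v_2(1!)=0$ and $v_2(2!)=1$. Minimal polynomials are not unique, since $t^2-t+z+2h(z)$ is minimal too for every $h\in\mathbb Z[z]$. Only the degree is an invariant.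

The question whether the degree is always $d_\gamma$ comes from Christian Krattenthaler and Thomas W. Müller, "A method for determining the mod-$p^k$ behaviour of recursive sequences", arXiv:1508.02580 (2015). It comes with two facts that may be used: the degree $d$ of a minimal polynomial for $p^\gamma$ satisfies $v_p(d!)\ge\gamma$, and $(t^p-t+z)^i$ is minimal for the modulus $p^i$ when $1\le i\le p$. We shall prove both on the way, so nothing below depends on them.

Theorem 1 is an existence statement (a monic polynomial of degree $d_\gamma$ vanishes) together with a lower bound (nothing of smaller degree does). Afterwards, in Section 7, the same two ingredients give a list of *all* polynomials that vanish at $\Phi$ modulo $p^\gamma$.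

## 2. Legendre's formula and the numbers $d_\gamma$

Legendre's formula says $v_p(d!)=\sum_{j\ge1}\lfloor d/p^j\rfloor$. With $d=\sum_i d_ip^i$ in base $p$ we have $\lfloor d/p^j\rfloor=\sum_{i\ge j}d_ip^{i-j}$. Summing over $j\ge1$, the digit $d_i$ receives the factor $p^{i-1}+\cdots+p+1=c_i$. Therefore
$$v_p(d!)=\sum_i d_ic_i,\qquad c_i=\frac{p^i-1}{p-1}.\tag{4}$$
Note that $c_0=0$, $c_1=1$, $c_2=p+1$ and, in general,
$$c_{k+1}=pc_k+1.\tag{5}$$
In particular $v_p((p^k)!)=c_k$. Formula (4) says that $v_p(d!)$ is additive over base-$p$ digits. This is why it will be enough to treat the degrees $d=p^k$ and then multiply, as (2) does.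

We shall also use that $v_p((pm)!)=m+v_p(m!)$. Indeed, only the factors $p,2p,\dots,mp$ of $(pm)!$ are divisible by $p$, and their product is $p^m\,m!$.

For $p=2$ the values of $v_2(d!)$ at $d=2,4,6,8$ are $1,3,4,7$, and an odd $d$ adds nothing to the value at $d-1$. So $d_1=2$, $d_2=d_3=4$, $d_4=6$, $d_5=d_6=d_7=8$. Theorem 1 predicts that a single polynomial of degree $4$ serves for the modulus $4$ and also for the modulus $8$.

## 3. Powers of $t^p-t+z$, and why they suffice only up to $\gamma=p$

Two facts about power series carry the construction.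

**(F1)** $\Phi(z^p)=\Phi(z)-z$. This is an exact identity: $\Phi(z^p)=\sum_{n\ge0}z^{p^{n+1}}$ is $\Phi(z)$ without its first term.

**(F2)** For $g\in\mathbb Z[[z]]$ we have $g(z)^p=g(z^p)$ modulo $p$. To see this, fix $M$. Modulo $z^M$, both sides depend only on the truncation $\sum_{n<M}a_nz^n$ of $g=\sum_n a_nz^n$. Since $x\mapsto x^p$ is additive in characteristic $p$ and $a^p\equiv a\pmod p$ for $a\in\mathbb Z$,
$$\Bigl(\sum_{n<M}a_nz^n\Bigr)^p\equiv\sum_{n<M}a_n^pz^{pn}\equiv\sum_{n<M}a_nz^{pn}\pmod p .$$
As $M$ was arbitrary, (F2) follows.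

Together they settle the existence part for $\gamma=1$: modulo $p$ we have $\Phi(z)^p=\Phi(z^p)=\Phi(z)-z$, so
$$A_1(z,t)=t^p-t+z$$
vanishes at $\Phi$ modulo $p$. This is the case $k=0$ of (1), since $c_0=0$.

For larger $\gamma$ the obvious thing to try is the power $A_1^\gamma$. It is monic of degree $p\gamma$, and it vanishes at $\Phi$ modulo $p^\gamma$. Is $p\gamma=d_\gamma$? We have $v_p((p\gamma)!)\ge\gamma$, so the question is whether $d=p\gamma-1$ is already large enough. No factor strictly between $p(\gamma-1)$ and $p\gamma$ is divisible by $p$, so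
$$v_p((p\gamma-1)!)=v_p((p(\gamma-1))!)=\gamma-1+v_p((\gamma-1)!).$$
This is less than $\gamma$ exactly when $v_p((\gamma-1)!)=0$, that is, when $\gamma\le p$. So $A_1^\gamma$ has the predicted degree for $\gamma\le p$. From $\gamma=p+1$ on, its degree is strictly larger than $d_\gamma$.

The first failure is thus at $\gamma=p+1$. There $d_{p+1}=p^2$: by the formula just used, $v_p((p^2-1)!)=p-1$, while $v_p((p^2)!)=p+1$. We need a monic polynomial of degree $p^2$ that vanishes modulo $p^{p+1}$. The natural candidate $A_1^p$ has the right degree, so let us see how close it comes.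

## 4. The missing factor $p$

Write $A_1(z,\Phi(z))=p\,g_1(z)$ with $g_1\in\mathbb Z[[z]]$. Then
$$A_1(z,\Phi(z))^p=p^p\,g_1(z)^p ,$$
and we want divisibility by $p^{p+1}$. This fails, because $g_1\ne0$ modulo $p$. To check this, look at the coefficient of $z^{2p-1}$ in $p\,g_1=\Phi^p-\Phi+z$. It counts ordered $p$-tuples of powers of $p$ with sum $2p-1$, because $2p-1$ is neither $1$ nor a higher power of $p$: it lies strictly between $p$ and $p^2$. As $p^2>2p-1$, each entry is $1$ or $p$. If $k$ entries equal $p$, the sum is $p+k(p-1)$, which is $2p-1$ only for $k=1$. There are $p$ such tuples. So $g_1$ has coefficient $1$ at $z^{2p-1}$. By (F2), $g_1(z)^p=g_1(z^p)\ne0$ modulo $p$. Hence $A_1^p$ falls short by exactly one factor $p$.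

We must therefore subtract from $A_1^p$ a polynomial of degree below $p^2$ whose value at $\Phi$ agrees with $p^pg_1(z)^p$ modulo $p^{p+1}$. The point is to use (F2) one level up, on the *error series* $g_1$ in place of $\Phi$. Modulo $p$, the series $g_1(z)^p$ is $g_1(z^p)$, and by (F1) the latter is accessible through a polynomial in $\Phi(z)$ of low degree. Indeed, replacing $z$ by $z^p$ in $A_1(z,\Phi(z))=p\,g_1(z)$ gives
$$A_1(z^p,\Phi(z)-z)=A_1(z^p,\Phi(z^p))=p\,g_1(z^p).$$
The polynomial $A_1(z^p,t-z)$ has degree only $p$. After multiplication by $p^{p-1}$ the powers of $p$ match, and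
$$A_1(z,\Phi)^p-p^{p-1}A_1(z^p,\Phi-z)=p^p\bigl(g_1(z)^p-g_1(z^p)\bigr)=0\quad\text{modulo }p^{p+1}.$$
On the left is the value at $\Phi$ of $A_2$, as defined by (1) with $c_1=1$.

For $p=2$ this can be written out. Since
$$A_1(z^2,t-z)=(t-z)^2-(t-z)+z^2=A_1(z,t)-2zt+2z^2,$$
we get
$$A_2=A_1^2-2A_1+4zt-4z^2,\qquad A_1=t^2-t+z.\tag{6}$$
Let us verify by hand that $A_2$ vanishes modulo $8$. By (3), $g_1=\sum_{m<n}z^{2^m+2^n}$, so $A_2(z,\Phi)=4\bigl(g_1^2-g_1+z\Phi-z^2\bigr)$. The terms of $g_1$ with $m=0$ are $z\sum_{n\ge1}z^{2^n}=z(\Phi-z)$, and those with $m\ge1$ form $g_1(z^2)$. So $g_1-z\Phi+z^2=g_1(z^2)$. The bracket is $g_1(z)^2-g_1(z^2)$, which is $0$ modulo $2$.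

For $p=3$ the recursion gives $A_2=(t^3-t+z)^3-9\bigl((t-z)^3-(t-z)+z^3\bigr)$. It has degree $9$ and, by the computation above, vanishes modulo $3^4$. Correspondingly, $v_3(9!)=4$.

## 5. The polynomials $A_k$ and $P_d$

The same correction can be repeated at each level. If $A_k$ vanishes modulo $p^{c_k}$, its $p$-th power vanishes modulo $p^{pc_k}$, and the correction gains one more factor $p$. So the new exponent is $pc_k+1=c_{k+1}$, exactly the number in Legendre's formula.

**Proposition 1.** For all $k\ge0$, the polynomial $A_k\in\mathbb Z[z,t]$ is monic of degree $p^k$, and $A_k(z,\Phi(z))=0$ modulo $p^{c_k}$.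

*Proof.* We use induction on $k$. For $k=0$ we have $A_0=t$, of degree $1$, and the congruence modulo $p^0=1$ is empty. Assume the claim for $k$.

**Step 1: integrality and degree.** This step checks that the correction does not disturb the leading term. All operations in (1) stay in $\mathbb Z[z,t]$. The polynomial $A_k(z,t)^p$ is monic of degree $p^{k+1}$. The polynomial $A_k(z^p,t-z)$ has degree $p^k<p^{k+1}$, because substituting $z^p$ for $z$ in the coefficients and $t-z$ for $t$ does not change the degree in $t$. So $A_{k+1}$ is monic of degree $p^{k+1}$.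

**Step 2: the value of the correction at $\Phi$.** This step expresses both terms of $A_{k+1}(z,\Phi)$ through one error series. By hypothesis $A_k(z,\Phi(z))=p^{c_k}g_k(z)$ with $g_k\in\mathbb Z[[z]]$. Replace $z$ by $z^p$ in this identity and use (F1):
$$A_k(z^p,\Phi(z)-z)=A_k(z^p,\Phi(z^p))=p^{c_k}g_k(z^p).$$

**Step 3: one more factor $p$.** This step is where (F2) enters. By (1) and Step 2,
$$A_{k+1}(z,\Phi(z))=p^{pc_k}g_k(z)^p-p^{(p-1)c_k}\,p^{c_k}g_k(z^p)=p^{pc_k}\bigl(g_k(z)^p-g_k(z^p)\bigr).$$
By (F2) the bracket is divisible by $p$. So the whole is divisible by $p^{pc_k+1}$, which is $p^{c_{k+1}}$ by (5). $\square$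

Now we pass from the degrees $p^k$ to all degrees. Let $d=\sum_i d_ip^i$ in base $p$. By Proposition 1, $P_d=\prod_iA_i^{d_i}$ lies in $\mathbb Z[z,t]$, is monic, and has degree $\sum_i d_ip^i=d$. Its value at $\Phi$ is divisible by $p^{\sum_i d_ic_i}$. By (4) this exponent is $v_p(d!)$:
$$P_d(z,\Phi(z))=0\quad\text{modulo }p^{v_p(d!)}\qquad(d\ge0).\tag{7}$$
For instance, with $p=2$ and $d=6=2+4$, the polynomial $P_6=A_1A_2$ has degree $6$ and vanishes modulo $2^{1+3}=2^4$, in agreement with $v_2(720)=4$.

## 6. Coefficients of $\Phi^d$ at sums of $d$ widely spaced powers of $p$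

We turn to the lower bound. The factorial comes from counting orderings. Take $p=2$ and ask why no monic cubic $B=t^3+b_2t^2+b_1t+b_0$ vanishes at $\Phi$ modulo $4$. In $\Phi^3$, the coefficient of $z^{2^a+2^b+2^c}$ with $a<b<c$ is the number of ordered triples of powers of $2$ with this sum. Two equal powers in such a triple could be merged into one. Merging for as long as possible would write the number with at most two distinct powers of $2$, against the uniqueness of its binary expansion. So the triple is an ordering of $(2^a,2^b,2^c)$, and the coefficient is $3!=6$, which is not divisible by $4$.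

This would finish the matter if the other terms did not contribute to the same exponent, but they may. If $b_2$ contains $z^{2^a}$, then $b_2\Phi^2$ contributes to $z^{2^a+2^b+2^c}$. Taking exponents beyond the degrees of the $b_i$ deals with that. Carries are a further nuisance when the leading coefficient is a general polynomial in $z$: the monomial $z^{2^N-1}$, which has degree less than $2^N$, multiplied by $z^{2^0+2^b+2^c}$ gives $z^{2^N+2^b+2^c}$. The cure is to leave gaps so wide that the small terms together, even with carries, cannot reach the next chosen power. We also let the exponent carry a small part $j$, in order to read off each coefficient of the leading polynomial $b_d(z)$ separately.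

**Lemma 2.** Let $B(z,t)=\sum_{i=0}^d b_i(z)t^i\in\mathbb Z[z,t]$ satisfy $B(z,\Phi(z))=0$ modulo $p^\gamma$. Then $p^\gamma$ divides $d!\,b_d(z)$ in $\mathbb Z[z]$.

*Proof.* For $d=0$ the hypothesis says that $p^\gamma$ divides $b_0(z)$, which is the assertion. Let $d\ge1$.

**Step 1: choosing the exponent.** This step fixes an exponent of $z$ at which only the leading term will count. Choose $N\ge0$ with $p^N>\deg_zb_i$ for all $i$, and $w$ with $p^w>d+1$; so $w\ge1$. Put
$$n_r=N+rw\qquad(0\le r\le d),$$
so that $n_0=N$. Fix $j$ with $0\le j<p^N$ and let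
$$E=j+\sum_{r=1}^dp^{n_r}.$$
Let $b_{i,j'}$ denote the coefficient of $z^{j'}$ in $b_i$. It is $0$ for $j'\ge p^N$.

**Step 2: the coefficient as a count.** This step turns the coefficient of $z^E$ into a counting problem. Since $\Phi(z)^i=\sum z^{p^{m_1}+\cdots+p^{m_i}}$, summed over all ordered tuples $(m_1,\dots,m_i)$ of nonnegative integers, the coefficient of $z^E$ in $b_i(z)\Phi(z)^i$ is $\sum b_{i,j'}$, where the sum runs over all $j'$ with $0\le j'<p^N$ and all such tuples with
$$j'+\sum_{s=1}^ip^{m_s}=j+\sum_{r=1}^dp^{n_r}.\tag{8}$$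
We now determine all solutions of (8) with $i\le d$.

**Step 3: each gap contains some $m_s$.** This step shows that every chosen power $p^{n_r}$ needs a term of its own. Let $I_r$ be the set of integers $m$ with $n_{r-1}<m\le n_r$. We claim that in any solution of (8) with $i\le d$, for each $r\in\{1,\dots,d\}$ some $m_s$ lies in $I_r$.

Suppose that no $m_s$ lies in $I_r$, and reduce (8) modulo $p^{n_r+1}$. On the right, the terms $p^{n_q}$ with $q>r$ vanish, and what remains is
$$R=j+\sum_{q=1}^rp^{n_q}.$$
Since $j<p^N$ and $N<n_1<\cdots<n_r$, the base-$p$ expansion of $R$ consists of the digits of $j$ in positions below $N$ and a digit $1$ in each position $n_1,\dots,n_r$. Its top digit is in position $n_r$, so $p^{n_r}\le R<p^{n_r+1}$.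

On the left, the terms with $m_s>n_r$ vanish. All other $m_s$ are at most $n_{r-1}$, because none lies in $I_r$. What remains is
$$L=j'+\sum_{m_s\le n_{r-1}}p^{m_s}.$$
Here $j'<p^N\le p^{n_{r-1}}$, and there are at most $i\le d$ further terms, each at most $p^{n_{r-1}}$. Hence
$$L<(d+1)\,p^{n_{r-1}}<p^w\,p^{n_{r-1}}=p^{n_r}.$$
So $L$ and $R$ both lie in $[0,p^{n_r+1})$ and are congruent modulo $p^{n_r+1}$. Therefore $L=R$. But $L<p^{n_r}\le R$, a contradiction. This proves the claim.

**Step 4: solving (8).** This step lists all solutions. The sets $I_1,\dots,I_d$ are disjoint, so by Step 3 a solution has at least $d$ entries $m_s$. Hence (8) has no solutions for $i<d$. For $i=d$, exactly one $m_s$ lies in each $I_r$. So the $m_s$ are distinct, and each is at least $n_0+1=N+1$. Also $n_r\ge N+1$ for $r\ge1$. Reducing (8) modulo $p^{N+1}$ therefore gives $j'\equiv j$, and since both are less than $p^N$, we get $j'=j$. Subtracting, we have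
$$\sum_{s=1}^dp^{m_s}=\sum_{r=1}^dp^{n_r},$$
with distinct exponents on each side. By uniqueness of base-$p$ expansions, $\{m_1,\dots,m_d\}=\{n_1,\dots,n_d\}$. Conversely, each of the $d!$ orderings of $n_1,\dots,n_d$, with $j'=j$, solves (8).

**Step 5: reading off $b_d$.** By Steps 2 and 4, the coefficient of $z^E$ in $B(z,\Phi(z))$ is $d!\,b_{d,j}$. By hypothesis it is divisible by $p^\gamma$. Here $j$ was any integer with $0\le j<p^N$, and these $j$ cover all coefficients of $b_d$. So $p^\gamma$ divides $d!\,b_d(z)$. $\square$

For monic $B$, Lemma 2 with $b_d=1$ says $v_p(d!)\ge\gamma$, which is the first of the two facts quoted in Section 1. With this lower bound in hand, we can finish.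

*Proof of Theorem 1.* By (7) and $v_p(d_\gamma!)\ge\gamma$, the polynomial $P_{d_\gamma}$ vanishes at $\Phi$ modulo $p^\gamma$. It is integral and monic of degree $d_\gamma$. So a minimal polynomial for $p^\gamma$ has degree at most $d_\gamma$. On the other hand, if $B$ is any monic integral polynomial of degree $d$ with $B(z,\Phi(z))=0$ modulo $p^\gamma$, then Lemma 2 gives $p^\gamma\mid d!$. That is, $v_p(d!)\ge\gamma$, and hence $d\ge d_\gamma$ by the choice of $d_\gamma$. So every minimal polynomial has degree exactly $d_\gamma$, and $P_{d_\gamma}$ is one. $\square$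

The second quoted fact follows too. For $1\le i\le p$, the polynomial $A_1^i=(t^p-t+z)^i$ is monic, vanishes at $\Phi$ modulo $p^i$, and has degree $pi$, which is $d_i$ by Section 3. So it is minimal for the modulus $p^i$.

## 7. All polynomials that vanish at $\Phi$ modulo $p^\gamma$

Lemma 2 treats polynomials with an arbitrary leading coefficient $b_d(z)$, which is more than Theorem 1 needs. With this strength one can describe the whole ideal
$$\mathcal J_\gamma=\{B\in\mathbb Z[z,t]:B(z,\Phi(z))=0\text{ modulo }p^\gamma\}.$$
Write $\mathbb Z_{(p)}$ for the ring of rational numbers whose denominator is prime to $p$. For example, $\frac13\in\mathbb Z_{(2)}$ but $\frac12\notin\mathbb Z_{(2)}$. Recall that a module is *free with basis* $(x_e)$ if each element is, in exactly one way, a finite linear combination of the $x_e$.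

**Theorem 2.** Let $\gamma\ge1$.

(a) The ideal $\mathcal J_\gamma$ is a free $\mathbb Z[z]$-module with basis
$$p^{\max(0,\,\gamma-v_p(e!))}\,P_e(z,t),\qquad e=0,1,2,\dots.$$

(b) The minimal polynomials for the modulus $p^\gamma$ are exactly the polynomials
$$P_{d_\gamma}(z,t)+\sum_{e=0}^{d_\gamma-1}p^{\gamma-v_p(e!)}\,h_e(z)\,P_e(z,t),\qquad h_e\in\mathbb Z[z]\text{ arbitrary}.$$

(c) The ring $\{B\in\mathbb Q[z,t]:B(z,\Phi(z))\in\mathbb Z_{(p)}[[z]]\}$ is a free $\mathbb Z_{(p)}[z]$-module with basis $P_e/p^{v_p(e!)}$, $e\ge0$. It equals $\mathbb Z_{(p)}[z]\bigl[A_k/p^{c_k}:k\ge0\bigr]$.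

Before the proof, look at $p=2$, $\gamma=2$. Here $v_2(e!)=0,0,1,1,3$ for $e=0,1,2,3,4$, so the basis in (a) begins
$$4,\quad 4t,\quad 2A_1,\quad 2tA_1,\quad A_2,\quad tA_2,\ \dots$$
By (b), the minimal polynomials for the modulus $4$ are $A_2+4h_0+4h_1t+2h_2A_1+2h_3tA_1$. We know another one, $A_1^2$, and it must appear in this list. Indeed, by (6), $A_1^2=A_2+2A_1-4zt+4z^2$, which is the choice $h_0=z^2$, $h_1=-z$, $h_2=1$, $h_3=0$. In (c), the first basis elements are $1$, $t$, $A_1/2$, $tA_1/2$, $A_2/8$. That $A_1/2$ lies in the ring says that $\frac12(\Phi^2-\Phi+z)$ has coefficients in $\mathbb Z_{(2)}$, and by (3) it even has integer coefficients.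

*Proof of (a).* **Step 1: the elements lie in $\mathcal J_\gamma$ and are independent.** By (7), the value of $p^{\max(0,\gamma-v_p(e!))}P_e$ at $\Phi$ is divisible by $p^{\max(0,\gamma-v_p(e!))+v_p(e!)}$, and this exponent is at least $\gamma$. The elements have pairwise distinct degrees in $t$, namely $e$. In a linear combination with coefficients in $\mathbb Z[z]$, not all zero, the term of largest index with nonzero coefficient has a leading term that nothing cancels. So the elements are linearly independent over $\mathbb Z[z]$.

**Step 2: they span.** This step divides off leading terms one at a time. Let $B\in\mathcal J_\gamma$, $B\ne0$, have degree $n$ and leading coefficient $b_n(z)$. By Lemma 2, $p^\gamma\mid n!\,b_n(z)$. So every coefficient of $b_n$ is divisible by $p^{\max(0,\gamma-v_p(n!))}$, and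
$$b_n(z)=p^{\max(0,\gamma-v_p(n!))}\,h(z),\qquad h\in\mathbb Z[z].$$
Thus $b_nP_n$ is $h$ times the basis element of index $n$, and in particular lies in $\mathcal J_\gamma$. Since $P_n$ is monic of degree $n$, the difference $B-b_nP_n$ is an element of $\mathcal J_\gamma$ that is $0$ or has degree less than $n$. By induction on $n$, it is a combination of the listed elements, and so is $B$.

*Proof of (b).* By Theorem 1, the minimal polynomials are exactly the monic elements of degree $d_\gamma$ in $\mathcal J_\gamma$. By (a), write such an element as $\sum_e p^{\max(0,\gamma-v_p(e!))}h_eP_e$. The largest index with $h_e\ne0$ is the degree, so it is $d_\gamma$. Since $v_p(d_\gamma!)\ge\gamma$, the basis element of index $d_\gamma$ is $P_{d_\gamma}$ itself, and monicity gives $h_{d_\gamma}=1$. For $e<d_\gamma$ the definition of $d_\gamma$ gives $v_p(e!)<\gamma$, so the exponent is $\gamma-v_p(e!)$. This is the stated form. Conversely, each polynomial of this form lies in $\mathcal J_\gamma$ by (a), and it is monic of degree $d_\gamma$.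

*Proof of (c).* Call the ring $\mathcal R$.

**Step 1: the elements lie in $\mathcal R$ and are independent.** By (7), $P_e/p^{v_p(e!)}$ takes at $\Phi$ a value in $\mathbb Z[[z]]$, so it lies in $\mathcal R$. Linear independence over $\mathbb Z_{(p)}[z]$ follows from the distinct degrees, as before.

**Step 2: they span.** This step clears denominators and applies (a). Let $B\in\mathcal R$, $B\ne0$. Write a common denominator of the coefficients of $B$ as $m$ times a power of $p$, with $m$ prime to $p$. Enlarging the power of $p$ if needed, we get an integer $\gamma\ge1$ with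
$$B'=mp^\gamma B\in\mathbb Z[z,t].$$
This $\gamma$ depends on $B$, which is harmless because (a) holds for every $\gamma\ge1$ and the basis in (c) does not involve $\gamma$. The series $B'(z,\Phi(z))$ has integer coefficients and lies in $p^\gamma\mathbb Z_{(p)}[[z]]$. An integer in $p^\gamma\mathbb Z_{(p)}$ is divisible by $p^\gamma$, so $B'\in\mathcal J_\gamma$. By (a),
$$B'=\sum_e p^{\max(0,\gamma-v_p(e!))}h_eP_e,\qquad h_e\in\mathbb Z[z].$$
Divide by $mp^\gamma$ and write $P_e=p^{v_p(e!)}\cdot P_e/p^{v_p(e!)}$:
$$B=\sum_e\frac{h_e}{m}\,p^{\max(0,\gamma-v_p(e!))-\gamma+v_p(e!)}\;\frac{P_e}{p^{v_p(e!)}} .$$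
The exponent of $p$ is $\max(v_p(e!)-\gamma,\,0)\ge0$, and $1/m\in\mathbb Z_{(p)}$. So $B$ is a $\mathbb Z_{(p)}[z]$-combination of the elements $P_e/p^{v_p(e!)}$.

**Step 3: the generators $A_k/p^{c_k}$.** This step proves the last statement. Let $e=\sum_ie_ip^i$ in base $p$. By (2) and (4),
$$\frac{P_e}{p^{v_p(e!)}}=\prod_i\Bigl(\frac{A_i}{p^{c_i}}\Bigr)^{e_i}.$$
With Step 2, this gives $\mathcal R\subseteq\mathbb Z_{(p)}[z]\bigl[A_k/p^{c_k}:k\ge0\bigr]$. Conversely, $\mathcal R$ is a ring containing $\mathbb Z_{(p)}[z]$, and by Proposition 1 each $A_k/p^{c_k}$ lies in $\mathcal R$, which gives the other inclusion. $\square$
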